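\title{The generalized Loewy length of a Gorenstein ring need not be attained by a reduction of the maximal ideal}

\begin{abstract}
The generalized Loewy length of a Noetherian local ring $(R,\mathfrak m)$ is the least $N$ such that $\mathfrak m^N$ lies in an ideal generated by a system of parameters. We show that for a Gorenstein ring with infinite residue field this minimum need not be attained by a system of parameters generating a reduction of $\mathfrak m$. A counterexample is $k[[t^8,t^9,t^{15}]]$. It belongs to a family of complete intersection domains, in every positive dimension, whose generalized Loewy length is at most $2n-1$ while reductions need the exponent $n(n-1)$. We compute both numbers for symmetric numerical semigroup rings, and we show that every reduction generated by a system of parameters attains the minimum when the associated graded ring is Cohen--Macaulay.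
\end{abstract}

\section{Introduction}

The \emph{Loewy length} $\ell\ell(A)$ of an Artinian local ring $(A,\mathfrak n)$ is the least positive integer $N$ with $\mathfrak n^N=0$; it counts the nonzero layers $\mathfrak n^i/\mathfrak n^{i+1}$. Let $(R,\mathfrak m)$ be a Noetherian local ring of dimension $d$. A \emph{system of parameters} is a sequence $\mathbf x=x_1,\dots,x_d$ in $\mathfrak m$ such that $R/(\mathbf x)$ is Artinian, and the \emph{generalized Loewy length} of $R$ is
\[
\operatorname{gll}(R)=\min_{\mathbf x}\ \ell\ell\bigl(R/(\mathbf x)\bigr),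
\]
the least positive $N$ such that $\mathfrak m^N\subseteq(\mathbf x)$ for some system of parameters $\mathbf x$. We say that $\mathbf x$ \emph{attains} $\operatorname{gll}(R)$ if $\mathfrak m^{\operatorname{gll}(R)}\subseteq(\mathbf x)$. We have $\operatorname{gll}(R)=1$ exactly when $\mathfrak m$ is generated by $d$ elements, that is, when $R$ is regular, so the invariant is a measure of singularity.

The minimum runs over all systems of parameters, and one would like a smaller class that suffices. If $(\mathbf y)\subseteq(\mathbf x)$, then $\ell\ell(R/(\mathbf x))\le\ell\ell(R/(\mathbf y))$, so large parameter ideals are the candidates. An ideal $J\subseteq I$ is a \emph{reduction} of $I$ if $I^{s+1}=JI^s$ for some $s\ge0$; the reductions of $\mathfrak m$ are the ideals that differ from $\mathfrak m$ so little that high powers do not notice. Let $G=\operatorname{gr}_{\mathfrak m}(R)=\bigoplus_j\mathfrak m^j/\mathfrak m^{j+1}$ be the associated graded ring, which has dimension $d$, and let $\xi_i\in G_1$ be the class of $x_i$. Then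
\begin{equation}\label{eq:red}
(\mathbf x)\text{ is a reduction of }\mathfrak m\iff G/(\xi_1,\dots,\xi_d)\text{ has finite length},
\end{equation}
because $\mathfrak m^{s+1}=(\mathbf x)\mathfrak m^s$ gives $G_{s+1}=(\xi)G_s$, and the converse holds by Nakayama's lemma. When the residue field is infinite, systems of parameters generating a reduction of $\mathfrak m$ exist by a theorem of Northcott and Rees. We write $\operatorname{gll}_{\mathrm{red}}(R)$ for the least positive $N$ such that $\mathfrak m^N\subseteq(\mathbf x)$ for one of them. Thus $\operatorname{gll}(R)\le\operatorname{gll}_{\mathrm{red}}(R)$, with equality exactly when a system of parameters generating a reduction of $\mathfrak m$ attains $\operatorname{gll}(R)$. The following question comes from \cite{Bartels}.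

\begin{quote}
\emph{Let $R$ be a Gorenstein local ring with infinite residue field. Is $\operatorname{gll}(R)$ always attained by a system of parameters that generates a reduction of $\mathfrak m$?}
\end{quote}

Recall that $R$ is \emph{Gorenstein} if $\operatorname{Ext}^i_R(R/\mathfrak m,R)$ is zero for $i\ne d$ and isomorphic to $R/\mathfrak m$ for $i=d$. Such a ring is Cohen--Macaulay: every system of parameters is a regular sequence. A \emph{complete intersection}, the quotient of a regular local ring by a regular sequence, is Gorenstein.

One would guess that the answer is yes. In a numerical semigroup ring, for instance, the elements $f$ that generate a reduction of $\mathfrak m$ are exactly the parameters for which $R/fR$ has the smallest length (Lemma~\ref{lem:semigroup}), and it is tempting to expect the smallest quotient to have the fewest layers. But a small ring can be tall and thin while a larger one is short and wide, and the answer is no. Throughout, $k$ is an infinite field.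

\begin{theorem}\label{thm:A}
Let $n\ge3$ and $b=n^2-n-1$. Let $R_n=k[[t^{n^2-1},t^{n^2},t^{nb}]]\subseteq k[[t]]$, with $x=t^{n^2-1}$, $y=t^{n^2}$, $z=t^{nb}$ and $\mathfrak m=(x,y,z)$.
\begin{enumerate}
\item[(a)] $R_n\cong k[[x,y,z]]/(x^n-yz,\ y^b-z^n)$ is a one-dimensional complete intersection domain, hence Gorenstein.
\item[(b)] $\mathfrak m^{2n-1}\subseteq(y)$, and $\operatorname{gll}(R_n)=2n-1\le b$.
\item[(c)] $\mathfrak m^b\not\subseteq(f)$ for every $f$ generating a reduction of $\mathfrak m$, and $\operatorname{gll}_{\mathrm{red}}(R_n)=b+1=n(n-1)$.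
\end{enumerate}
Hence $\operatorname{gll}(R_n)$ is not attained by any system of parameters generating a reduction of $\mathfrak m$.
\end{theorem}

For $n=3$ this is the ring $k[[t^8,t^9,t^{15}]]$, with $\operatorname{gll}=5$ and $\operatorname{gll}_{\mathrm{red}}=6$. The failure persists in all higher dimensions.

\begin{theorem}\label{thm:B}
Let $n\ge3$, $r\ge0$, and let $R'=R_n[[u_1,\dots,u_r]]$ with maximal ideal $\mathfrak m'$. Then $R'$ is a complete intersection domain of dimension $r+1$ with $\operatorname{gll}(R')\le2n-1$, but $\mathfrak m'^{\,b}\not\subseteq J$ for every reduction $J$ of $\mathfrak m'$ generated by a system of parameters. Moreover $\operatorname{gll}_{\mathrm{red}}(R')=n(n-1)$, so no linear function of $\operatorname{gll}$ bounds $\operatorname{gll}_{\mathrm{red}}$.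
\end{theorem}

The guess is correct under a hypothesis on the associated graded ring.

\begin{theorem}\label{thm:D}
Let $(R,\mathfrak m)$ be a Gorenstein local ring with infinite residue field such that $\operatorname{gr}_{\mathfrak m}(R)$ is Cohen--Macaulay. Then systems of parameters generating a reduction of $\mathfrak m$ exist, and every one of them attains $\operatorname{gll}(R)$.
\end{theorem}

The \emph{codimension} of $R$ is the minimal number of generators of $\mathfrak m$ minus $\dim R$.

\begin{corollary}\label{cor:sharp}
\begin{enumerate}
\item[(a)] Theorem~\ref{thm:D} applies to Gorenstein rings of dimension $0$ and to hypersurfaces $Q/(f)$ with $Q$ regular local, both with infinite residue field. The rings $R_n$ have the smallest dimension, namely $1$, and the smallest codimension, namely $2$, that a counterexample to the question can have.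
\item[(b)] The rings $R'$ of Theorem~\ref{thm:B} satisfy $\operatorname{depth}\operatorname{gr}_{\mathfrak m'}(R')\ge\dim R'-1$. So in Theorem~\ref{thm:D} ``Cohen--Macaulay'' cannot be weakened to ``depth at least $\dim R-1$''.
\end{enumerate}
\end{corollary}

Theorem~\ref{thm:A} is deduced from a formula for $\operatorname{gll}$ and $\operatorname{gll}_{\mathrm{red}}$ of the ring of any symmetric numerical semigroup (Theorem~\ref{thm:C}). That $k$ is infinite is not used in Sections~\ref{sec:semigroup}--\ref{sec:higher}; it places the rings in the scope of the question.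

\section{Numerical semigroup rings and their reductions}\label{sec:semigroup}

A \emph{numerical semigroup} is a submonoid $S$ of $(\mathbb N,+)$ with finite complement. The monoid $\langle g_1,\dots,g_p\rangle$ generated by positive integers is one exactly when $\gcd(g_1,\dots,g_p)=1$. The \emph{minimal generators} of $S$ are the nonzero elements that are not sums of two nonzero elements; they are finite in number, generate $S$, and belong to every generating set. The \emph{multiplicity} $e$ is the least nonzero element of $S$, and the \emph{Frobenius number} $F$ is the largest integer not in $S$.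

Let $V=k[[t]]$ with $t$-adic valuation $v$, and let $R=k[[S]]\subseteq V$ be the ring of power series supported in $S$, so that $v(R\setminus0)=S$. If $S=\langle g_1,\dots,g_p\rangle$, then $R$ is the image $k[[t^{g_1},\dots,t^{g_p}]]$ of the power series ring in $p$ variables: each $t^s$ with $s\in S$ is the image of a monomial $M_s$ of degree at least $s/\max_i g_i$, so $\sum a_st^s$ is the image of the convergent series $\sum a_sM_s$. Hence $R$ is a complete Noetherian local domain with $\mathfrak m=(t^{g_1},\dots,t^{g_p})$. The quotient $V/R$ has finite length, so $V$ is a finite $R$-module and $\dim R=1$. A system of parameters is a single nonzero element of $\mathfrak m$.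

For $0\ne s\in S$, the \emph{Ap\'ery set} $\operatorname{Ap}(S,s)=\{w\in S:w-s\notin S\}$ consists of the least element of $S$ in each residue class modulo $s$. Since $t^sR$ consists of the series supported in $s+S$, the $s$ monomials $t^w$ with $w\in\operatorname{Ap}(S,s)$ form a $k$-basis of $R/t^sR$.

\begin{lemma}\label{lem:semigroup}
Let $0\ne f\in\mathfrak m$.
\begin{enumerate}
\item[(a)] $\operatorname{length}(R/fR)=v(f)$.
\item[(b)] $(f)$ is a reduction of $\mathfrak m$ if and only if $v(f)=e$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Compute the length of $V/fR$ along $V\supseteq R\supseteq fR$ and along $V\supseteq fV\supseteq fR$. Since $fV/fR\cong V/R$, we get $\operatorname{length}(R/fR)=\operatorname{length}(V/fV)=v(f)$.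

(b) The least value of $v$ on $\mathfrak m^i$ is $ie$. If $\mathfrak m^{s+1}=f\mathfrak m^s$, comparing least values gives $(s+1)e=v(f)+se$, so $v(f)=e$. Conversely, if $v(f)=e$, then $f^{-i}\mathfrak m^i\subseteq V$ for all $i$, and $R\subseteq f^{-1}\mathfrak m\subseteq f^{-2}\mathfrak m^2\subseteq\cdots$ is an ascending chain of submodules of the Noetherian $R$-module $V$. An equality $f^{-s}\mathfrak m^s=f^{-s-1}\mathfrak m^{s+1}$ means $f\mathfrak m^s=\mathfrak m^{s+1}$.
\end{proof}

\section{The ring $k[[t^8,t^9,t^{15}]]$}\label{sec:example}

Let $S=\langle8,9,15\rangle$, $x=t^8$, $y=t^9$, $z=t^{15}$. From $24=9+15$ and $45=5\cdot9=3\cdot15$ we get the relations $x^3=yz$ and $z^3=y^5$.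

\emph{The parameter $y$ swallows $\mathfrak m^5$.} A monomial of degree $5$ in $x,y,z$ that is not divisible by $y$ is divisible by $x^3$ or by $z^3$, and both lie in $(y)$. Hence $\mathfrak m^5\subseteq(y)$ and $\operatorname{gll}(R)\le5$.

\emph{No reduction swallows $\mathfrak m^5$.} The difficulty is that there are infinitely many reductions $(f)$, and most are not monomial. But by Lemma~\ref{lem:semigroup}(b) they all have $v(f)=8$, and the valuation alone gives an obstruction. If $y^5=fh$ with $h\in R$, then $v(h)=45-8=37$ lies in $S$. Then one of $37$, $22$, $7$ would lie in $\langle8,9\rangle$, which is the union of the integer intervals $[8m,9m]$, namely $0$, $8$--$9$, $16$--$18$, $24$--$27$, $32$--$36$, $40$--$45,\dots$. None does. So $y^5\in\mathfrak m^5\setminus(f)$.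

Once $R$ is known to be Gorenstein (Proposition~\ref{prop:structure}), this answers the question. Figure~\ref{fig:quotients} shows the reason. By the relations, $R/(x)$ is spanned by the eight monomials on the left and $R/(y)$ by the nine on the right, and by Lemma~\ref{lem:semigroup}(a) these are bases. The reduction $(x)$ has the smaller quotient, but that quotient contains the long chain $1,y,\dots,y^5$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=1cm,y=0.75cm,every node/.style={inner sep=2pt,font=\small}]
\node (a0) at (0,0) {$1$};
\node (a1) at (-0.8,1) {$y$};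
\node (a2) at (-0.8,2) {$y^2$};
\node (a3) at (-0.8,3) {$y^3$};
\node (a4) at (-0.8,4) {$y^4$};
\node (a5) at (0,5) {$y^5=z^3$};
\node (b1) at (0.8,1) {$z$};
\node (b2) at (0.8,2) {$z^2$};
\draw (a0)--(a1)--(a2)--(a3)--(a4)--(a5);
\draw (a0)--(b1)--(b2)--(a5);
\node (c00) at (5,0) {$1$};
\node (c10) at (4,1) {$x$};
\node (c01) at (6,1) {$z$};
\node (c20) at (3,2) {$x^2$};
\node (c11) at (5,2) {$xz$};
\node (c02) at (7,2) {$z^2$};
\node (c21) at (4,3) {$x^2z$};
\node (c12) at (6,3) {$xz^2$};
\node (c22) at (5,4) {$x^2z^2$};
\draw (c00)--(c10)--(c20)--(c21)--(c22)--(c12)--(c02)--(c01)--(c00);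
\draw (c10)--(c11)--(c12);
\draw (c01)--(c11)--(c21);
\end{tikzpicture}
\caption{Monomial bases of $R/(x)$ (left) and $R/(y)$ (right) for $R=k[[t^8,t^9,t^{15}]]$, $x=t^8$, $y=t^9$, $z=t^{15}$. An edge is multiplication by a variable; the row at height $i$ is a basis of the layer $\mathfrak n^i/\mathfrak n^{i+1}$, where $\mathfrak n$ is the maximal ideal of the quotient. Left: length $8$, Loewy length $6$. Right: length $9$, Loewy length $5$.}
\label{fig:quotients}
\end{figure}

In both diagrams there is a top element that every other element divides. The exponents of the top elements are $45=37+8$ and $46=37+9$, and $37$ is the Frobenius number of $S$ (Proposition~\ref{prop:structure}). The next section turns this observation into a formula.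

\section{Symmetric semigroups}\label{sec:symmetric}

A numerical semigroup $S$ is \emph{symmetric} if for every $a\in\mathbb Z$
\[
a\in S\iff F-a\notin S .
\]
By a theorem of Kunz \cite{Kunz}, $S$ is symmetric when $k[[S]]$ is Gorenstein, so the result below decides the question for all Gorenstein numerical semigroup rings. For $s\in S$ let $\operatorname{ord}(s)$ be the largest number of nonzero elements of $S$ with sum $s$, with $\operatorname{ord}(0)=0$. Then $t^s\in\mathfrak m^{\operatorname{ord}(s)}$, and $\operatorname{ord}(s+s')\ge\operatorname{ord}(s)$ for $s'\in S$, since $s'$ can be absorbed into a summand.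

\begin{theorem}\label{thm:C}
Let $S$ be a symmetric numerical semigroup with Frobenius number $F$ and multiplicity $e$, and let $R=k[[S]]$. Then
\[
\operatorname{gll}(R)=1+\min_g\operatorname{ord}(F+g),\qquad \operatorname{gll}_{\mathrm{red}}(R)=1+\operatorname{ord}(F+e),
\]
where $g$ ranges over the minimal generators of $S$. Hence $\operatorname{gll}(R)$ is attained by an element generating a reduction of $\mathfrak m$ if and only if $\operatorname{ord}(F+e)\le\operatorname{ord}(F+g)$ for all $g$.
\end{theorem}

For $0\ne s\in S$ the number $F+s$ exceeds $F$, so it lies in $S$, and it is the largest element of $\operatorname{Ap}(S,s)$. Symmetry says that it plays the role of the top element: if $w-s\notin S$, then $F+s-w\in S$, so $t^w$ divides $t^{F+s}$. The Loewy length of $R/t^sR$ can then be read from this one element, and the valuation argument of Section~\ref{sec:example} shows that no other parameter of value $s$ does better.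

\begin{lemma}\label{lem:top}
Let $S$ be symmetric and $0\ne s\in S$.
\begin{enumerate}
\item[(i)] If $f\in\mathfrak m$ and $v(f)=s$, then $\mathfrak m^{\operatorname{ord}(F+s)}\not\subseteq(f)$.
\item[(ii)] $\mathfrak m^{N}\subseteq(t^s)$ for $N=\operatorname{ord}(F+s)+1$.
\end{enumerate}
Thus $\ell\ell(R/t^sR)=1+\operatorname{ord}(F+s)\le\ell\ell(R/fR)$ whenever $v(f)=s$.
\end{lemma}

\begin{proof}
(i) The element $t^{F+s}$ lies in $\mathfrak m^{\operatorname{ord}(F+s)}$, and $t^{F+s}=fh$ with $h\in R$ would give $v(h)=F\notin S$.

(ii) The ideal $\mathfrak m^N$ is generated by monomials $t^w$ with $w$ a sum of $N$ nonzero elements of $S$, so $\operatorname{ord}(w)\ge N$. If $w-s\notin S$, then $F+s-w\in S$ by symmetry, and $\operatorname{ord}(F+s)=\operatorname{ord}\bigl(w+(F+s-w)\bigr)\ge N$, a contradiction. So $w-s\in S$ and $t^w\in(t^s)$.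
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Grouping the parameters by their value and applying Lemma~\ref{lem:top}, we get $\operatorname{gll}(R)=1+\min_{0\ne s\in S}\operatorname{ord}(F+s)$. Every nonzero $s\in S$ has the form $g+s'$ with $g$ a minimal generator and $s'\in S$, and then $\operatorname{ord}(F+s)\ge\operatorname{ord}(F+g)$. This gives the first formula. By Lemma~\ref{lem:semigroup}(b) the elements generating reductions are those of value $e$, so Lemma~\ref{lem:top} with $s=e$ gives the second. The criterion is the equality of the two numbers, as $e$ is a minimal generator.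
\end{proof}

\begin{remark}
Symmetry is used only in Lemma~\ref{lem:top}(ii), which fails without it. For $S=\langle4,5,11\rangle=\{0,4,5,8,9,10,\dots\}$ we have $F=7$ and $\operatorname{ord}(F+4)=\operatorname{ord}(11)=1$, but $t^{10}\in\mathfrak m^2\setminus(t^4)$ because $6\notin S$.
\end{remark}

\section{The rings $R_n$}\label{sec:family}

To widen the gap seen in Figure~\ref{fig:quotients}, keep the shape of the relations and take $x^n=yz$, $z^n=y^b$. Modulo $y$ they leave an $n\times n$ square of monomials $x^iz^j$; modulo $x$ they leave two chains with a common top, $b+n$ monomials in all; modulo $z$ they leave an $n\times b$ rectangle. By Lemma~\ref{lem:semigroup}(a), a semigroup ring with exactly these relations has $v(x)=b+n$, $v(y)=n^2$, $v(z)=nb$. We want $x$, and not $y$, to generate a reduction, so $b+n<n^2$, and we want the chain of powers of $y$ as long as possible. This is the choice $b=n^2-n-1$.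

Fix $n\ge3$, and put $e=n^2-1=b+n$ and $S=\langle e,n^2,nb\rangle$, a numerical semigroup because $\gcd(n^2-1,n^2)=1$. Then $R_n=k[[S]]$. The hypothesis $n\ge3$ enters through
\begin{equation}\label{eq:ineq}
b-(2n-1)=n(n-3)\ge0 ,
\end{equation}
which also gives $b>n$. Hence $e=v(x)<v(y)<v(z)$, and $e$ is the multiplicity of $S$.

\begin{proposition}\label{prop:structure}
Let $A=k[[x,y,z]]/(x^n-yz,\ y^b-z^n)$, where $x,y,z$ also denote indeterminates.
\begin{enumerate}
\item[(a)] $A$ is a one-dimensional complete intersection, and the natural map $A\to R_n$ is an isomorphism.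
\item[(b)] The monomials $1,y,\dots,y^b,z,\dots,z^{n-1}$ form a $k$-basis of $R_n/(x)$.
\item[(c)] $S$ is symmetric with Frobenius number $F=bn^2-e$.
\end{enumerate}
\end{proposition}

\begin{proof}
The relations hold in $R_n$, because $n^2+nb=n(n+b)=ne$ and $b\cdot n^2=n\cdot nb$. So there is a surjection $A\to R_n$, with kernel $P$ say. To show that there are no further relations, we compare lengths modulo $x$.

In $A/xA=k[[y,z]]/(yz,\ y^b-z^n)$ we have $y^{b+1}=yz^n=0$ and $z^{n+1}=y^bz=0$. Hence $A/xA$ is spanned by the $b+n=e$ monomials in (b). In particular $x^n-yz$, $y^b-z^n$, $x$ is a system of parameters of the regular ring $k[[x,y,z]]$, hence a regular sequence, and $A$ is a one-dimensional complete intersection. Since $x$ is a nonzero divisor on $R_n$, the snake lemma for multiplication by $x$ on $0\to P\to A\to R_n\to0$ gives an exact sequence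
\[
0\to P/xP\to A/xA\to R_n/xR_n\to0 .
\]
The middle term has length at most $e$ and the right term has length $e$. So $P/xP=0$, whence $P=0$ by Nakayama's lemma, and the $e$ spanning monomials are a basis. This proves (a) and (b).

By (b), the exponents $jn^2$ $(0\le j\le b)$ and $l\,nb$ $(1\le l\le n-1)$ are $e$ distinct elements of $S\setminus(e+S)$, so they form $\operatorname{Ap}(S,e)$. The map $w\mapsto w^*=bn^2-w$ preserves this set: it sends $jn^2$ to $(b-j)n^2$ and $l\,nb$ to $(n-l)nb$. Write $a\in\mathbb Z$ as $a=w+qe$ with $w\in\operatorname{Ap}(S,e)$ and $q\in\mathbb Z$; then $a\in S$ if and only if $q\ge0$. With $F_0=bn^2-e$ we have $F_0-a=w^*+(-q-1)e$, which lies in $S$ if and only if $q<0$. So $a\in S\iff F_0-a\notin S$. Taking $a=0$ gives $F_0\notin S$, and $a>F_0$ gives $F_0-a<0$, so $a\in S$. Thus $F_0$ is the Frobenius number and $S$ is symmetric.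
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Part (a) is Proposition~\ref{prop:structure}(a). From the presentation we compute three Loewy lengths:
\[
\begin{array}{lll}
R_n/(x)=k[[y,z]]/(yz,\ y^b-z^n), &\quad& \ell\ell=b+1,\\[2pt]
R_n/(y)=k[[x,z]]/(x^n,\ z^n), && \ell\ell=2n-1,\\[2pt]
R_n/(z)=k[[x,y]]/(x^n,\ y^b), && \ell\ell=n+b-1 .
\end{array}
\]
In the first ring $y^b\ne0$ by Proposition~\ref{prop:structure}(b), and all monomials of degree $b+1$ vanish, since $yz=0$, $y^{b+1}=0$, $z^{n+1}=0$ and $n\le b$. In the second, $x^{n-1}z^{n-1}\ne0$ has degree $2n-2$ and every monomial of degree $2n-1$ is divisible by $x^n$ or $z^n$. In the third, $x^{n-1}y^{b-1}\ne0$ has degree $n+b-2$ and every monomial of degree $n+b-1$ is divisible by $x^n$ or $y^b$.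

The semigroup $S$ is symmetric and its minimal generators are among $e$, $n^2$, $nb$. By Theorem~\ref{thm:C} and Lemma~\ref{lem:top}, $\operatorname{gll}(R_n)$ is the least of the three numbers, which is $2n-1$ by \eqref{eq:ineq}. This proves (b). By the same results $\operatorname{gll}_{\mathrm{red}}(R_n)=\ell\ell(R_n/(x))=b+1=n(n-1)$, so $\mathfrak m^b$ lies in no reduction $(f)$, which is (c). Finally $\mathfrak m^{\operatorname{gll}(R_n)}\supseteq\mathfrak m^b$, because $2n-1\le b$.
\end{proof}

For $n=3$ the three orders in Theorem~\ref{thm:C} are $\operatorname{ord}(45)=5$, $\operatorname{ord}(46)=4$ and $\operatorname{ord}(52)=6$, realized by $5\cdot9$, $2\cdot8+2\cdot15$ and $2\cdot8+4\cdot9$.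

\section{Higher dimension}\label{sec:higher}

Write $R=R_n$ and $R'=R[[u_1,\dots,u_r]]$, so $\mathfrak m'=(x,y,z,u_1,\dots,u_r)$. The valuation argument controls one parameter in $R$, whereas a reduction $J$ of $\mathfrak m'$ may mix the $u_i$ with $x,y,z$. We show that $J$ agrees with $(x,u_1,\dots,u_r)$ to first order, up to $y$ and $z$. Then $r$ of its generators eliminate the $u_i$, and the last one becomes an element of $R$ of value $e$. The first-order information is in the associated graded rings $G=\operatorname{gr}_{\mathfrak m}(R)$ and $G'=\operatorname{gr}_{\mathfrak m'}(R')$. Let $X,Y,Z,U_i$ be the classes of $x,y,z,u_i$ in degree one.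

\begin{lemma}\label{lem:gr}
$G'\cong G[U_1,\dots,U_r]$, and $G'/(Y,Z)$ is the polynomial ring $k[X,U_1,\dots,U_r]$.
\end{lemma}

\begin{proof}
The ideal $\mathfrak m'^{\,j}$ consists of the series $\sum a_\alpha u^\alpha$ with $a_\alpha\in\mathfrak m^{j-|\alpha|}$ for all $|\alpha|\le j$: these series form an ideal containing the generators of $\mathfrak m'^{\,j}$, and conversely the finitely many terms with $|\alpha|<j$ lie in $\mathfrak m'^{\,j}$ while the others sum to an element of $(u_1,\dots,u_r)^j$. Hence $G'_j=\bigoplus_{|\alpha|\le j}G_{j-|\alpha|}U^\alpha$, which is the first claim. For the second it suffices to show that $G/(Y,Z)=k[X]$. Its component of degree $j\ge1$ is $\mathfrak m^j/\bigl((y,z)\mathfrak m^{j-1}+\mathfrak m^{j+1}\bigr)$, spanned by the class of $x^j$. This class is nonzero, since $v(x^j)=je$ and all elements of the denominator have value greater than $je$.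
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
The ring $R'$ is a subring of $k[[t,u_1,\dots,u_r]]$ and the quotient of $k[[x,y,z,u_1,\dots,u_r]]$ by the regular sequence $x^n-yz$, $y^b-z^n$. So it is a complete intersection domain of dimension $r+1$. From $R'/(y,u_1,\dots,u_r)=R/(y)$ we get $\operatorname{gll}(R')\le2n-1$.

\emph{The shape of $J$.} Let $J$ be a reduction of $\mathfrak m'$ generated by a system of parameters $h_0,\dots,h_r$, and let $\eta_0,\dots,\eta_r$ be their images in the degree-one part $\mathfrak m'/\bigl((y,z)+\mathfrak m'^{\,2}\bigr)$ of $G'/(Y,Z)=k[X,U_1,\dots,U_r]$. By \eqref{eq:red}, $k[X,U_1,\dots,U_r]/(\eta_0,\dots,\eta_r)$ has finite length. A polynomial ring modulo linear forms is a polynomial ring, so the $\eta_i$ span all linear forms, and being $r+1$ in number they are a basis. After an invertible $k$-linear change of generators, $J=(g_0,\dots,g_r)$ with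
\[
g_0\equiv x,\qquad g_i\equiv u_i\ \ (1\le i\le r)\pmod{(y,z)R'+\mathfrak m'^{\,2}} .
\]

\emph{Eliminating the $u_i$.} Let $B=R'/(g_1,\dots,g_r)$. The congruences give $\mathfrak m'=\mathfrak mR'+(g_1,\dots,g_r)+\mathfrak m'^{\,2}$, so $\mathfrak m'B=\mathfrak mB$ by Nakayama's lemma, and $B/\mathfrak mB=k$. Recall \cite[Theorem 8.4]{Matsumura}: if $R$ is $\mathfrak m$-adically complete and $M$ is an $\mathfrak m$-adically separated $R$-module, then finitely many elements of $M$ whose classes generate $M/\mathfrak mM$ generate $M$. The ring $B$ is separated by Krull's intersection theorem, so it is generated by $1$; that is, $R\to B$ is surjective. Now $\dim B\ge(r+1)-r=1$, while a proper quotient of the one-dimensional domain $R$ has dimension $0$. So $R\cong B$.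

\emph{The last generator.} Under this isomorphism $\mathfrak m'B$ corresponds to $\mathfrak m$, and $g_0$ to an element $f\in x+(y,z)R+\mathfrak m^2$. Hence $v(f)=e$, so $(f)$ is a reduction of $\mathfrak m$ by Lemma~\ref{lem:semigroup}(b), and $\mathfrak m^b\not\subseteq fR$ by Theorem~\ref{thm:A}(c). Since $R'/J=B/g_0B\cong R/fR$ as local rings, $\mathfrak m'^{\,b}\not\subseteq J$.

\emph{The exact value.} The ideal $J_0=(x,u_1,\dots,u_r)$ is a reduction of $\mathfrak m'$: if $\mathfrak m^{s+1}=x\mathfrak m^s$, then $\mathfrak m'^{\,s+1}=\mathfrak m^{s+1}R'+(u_1,\dots,u_r)\mathfrak m'^{\,s}=J_0\mathfrak m'^{\,s}$. As $R'/J_0=R/(x)$ has Loewy length $b+1$, we get $\operatorname{gll}_{\mathrm{red}}(R')=b+1=n(n-1)$. A bound $\operatorname{gll}_{\mathrm{red}}\le a\operatorname{gll}+c$ would give $n(n-1)\le|a|(2n-1)+c$ for all $n\ge3$, which is false.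
\end{proof}

\section{Cohen--Macaulay associated graded rings}\label{sec:CM}

Let $(R,\mathfrak m)$ be as in Theorem~\ref{thm:D}, with $d=\dim R$ and $G=\operatorname{gr}_{\mathfrak m}(R)$. The residue field is assumed infinite only to ensure that a system of parameters $\mathbf x=x_1,\dots,x_d$ generating a reduction of $\mathfrak m$ exists. Fix such an $\mathbf x$, and let $\mathbf y=y_1,\dots,y_d$ be any system of parameters with $\mathfrak m^N\subseteq(\mathbf y)$. We must show that $\mathfrak m^N\subseteq(\mathbf x)$; taking $N=\operatorname{gll}(R)$ and $\mathbf y$ attaining it then proves the theorem.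

Suppose not. The nonzero module $(\mathfrak m^N+(\mathbf x))/(\mathbf x)$ has finite length, so it contains a nonzero element killed by $\mathfrak m$. Thus there is
\begin{equation}\label{eq:w}
w\in\mathfrak m^N\setminus(\mathbf x)\quad\text{with}\quad\mathfrak mw\subseteq(\mathbf x).
\end{equation}
The case $d=1$ shows how to reach a contradiction. Write $yw=xc$. This element lies in $\mathfrak m^{N+1}\cap(x)$. If division by $x$ lowers the order by only one, that is, if $\mathfrak m^{N+1}\cap(x)=x\mathfrak m^N$, then $c\in\mathfrak m^N\subseteq(y)$, say $c=yc'$, and canceling $y$ gives $w=xc'\in(x)$. For general $d$, the equation $yw=xc$ is the first step in lifting the map $R/(\mathbf y)\to R/(\mathbf x)$, $1\mapsto w$, to Koszul complexes. We need control of the order at each of the $d$ steps, and a substitute for the cancellation.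

Recall that the Koszul complex $K_\bullet(\mathbf x)=K_\bullet(\mathbf x;R)$ has $K_i=\bigwedge^iR^d$ and
\[
\partial(e_{l_1}\wedge\dots\wedge e_{l_i})=\sum_{p=1}^i(-1)^{p+1}x_{l_p}\,e_{l_1}\wedge\dots\wedge\widehat{e_{l_p}}\wedge\dots\wedge e_{l_i},
\]
and that it is a free resolution of $R/(\mathbf x)$ when $\mathbf x$ is a regular sequence. Since $\partial$ raises the $\mathfrak m$-adic order of coefficients by one, the right filtration is
\[
F_jK_i=\mathfrak m^{j-i}K_i(\mathbf x),\qquad \mathfrak m^p=R\text{ for }p\le0 .
\]
Each $F_jK_\bullet$ is a subcomplex, $F_jK_i/F_{j+1}K_i=\bigwedge^i G^d$ in coefficient degree $j-i$, and $\bigoplus_jF_jK_\bullet/F_{j+1}K_\bullet=K_\bullet(\xi;G)$, where $\xi_i\in G_1$ is the class of $x_i$. By \eqref{eq:red} and $\dim G=d$, the sequence $\xi$ is a homogeneous system of parameters of $G$. Since $G$ is Cohen--Macaulay, $\xi$ is $G$-regular, so each complex $F_pK_\bullet/F_{p+1}K_\bullet$ is exact in positive homological degrees. This is the only use of the hypotheses that $(\mathbf x)$ is a reduction and that $G$ is Cohen--Macaulay.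

\begin{lemma}\label{lem:strict}
$F_jK_i\cap\partial K_{i+1}=\partial(F_jK_{i+1})$ for all $i\ge0$ and all $j$.
\end{lemma}

For $i=0$ this reads $\mathfrak m^j\cap(\mathbf x)=(\mathbf x)\mathfrak m^{j-1}$, the equality used above.

\begin{proof}
The right side is contained in the left. Let $\gamma=\partial\epsilon\in F_jK_i$. We have $\epsilon\in F_pK_{i+1}$ for some $p$, for instance $p=i+1$. If $p\ge j$, we are done. If $p<j$, then $\partial\epsilon\in F_{p+1}K_i$, so the class of $\epsilon$ in $F_pK_\bullet/F_{p+1}K_\bullet$ is a cycle of homological degree $i+1>0$, hence a boundary. So there is $\epsilon'\in F_pK_{i+2}$ with $\epsilon-\partial\epsilon'\in F_{p+1}K_{i+1}$, and $\gamma=\partial(\epsilon-\partial\epsilon')$. After $j-p$ such steps, $\gamma\in\partial(F_jK_{i+1})$.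
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:D}]
Let $w$ be as in \eqref{eq:w} and let $\alpha\colon R/(\mathbf y)\to R/(\mathbf x)$ send $1$ to $w$. It is well defined because $(\mathbf y)w\subseteq\mathfrak mw\subseteq(\mathbf x)$, and its image is isomorphic to $R/\mathfrak m$. As $R$ is Cohen--Macaulay, $K_\bullet(\mathbf x)$ and $K_\bullet(\mathbf y)$ are free resolutions. We compute $\operatorname{Ext}^d_R(\alpha,R)$ in two ways.

\emph{A lift with coefficients in $\mathfrak m^N$.} We construct a chain map $\varphi\colon K_\bullet(\mathbf y)\to K_\bullet(\mathbf x)$ lifting $\alpha$ with $\varphi_i(K_i(\mathbf y))\subseteq\mathfrak m^NK_i(\mathbf x)$. Let $\varphi_0$ be multiplication by $w$. Let $i\ge1$, suppose $\varphi_0,\dots,\varphi_{i-1}$ are defined, and let $\epsilon$ be a basis element of $K_i(\mathbf y)$. Since the $y_l$ lie in $\mathfrak m$,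
\[
\varphi_{i-1}(\partial\epsilon)\in\mathfrak m^{N+1}K_{i-1}(\mathbf x)=F_{N+i}K_{i-1}.
\]
This element is a boundary. For $i=1$ it is $y_lw\in(\mathbf x)$. For $i\ge2$ it is a cycle of positive degree, because $\partial\varphi_{i-1}\partial\epsilon=\varphi_{i-2}\partial\partial\epsilon=0$, and $K_\bullet(\mathbf x)$ is exact there. By Lemma~\ref{lem:strict} it equals $\partial\eta$ with $\eta\in F_{N+i}K_i=\mathfrak m^NK_i(\mathbf x)$. Set $\varphi_i(\epsilon)=\eta$.

\emph{The map $\operatorname{Ext}^d_R(\alpha,R)$ is zero.} Identify $K_d(\mathbf y)$ and $K_d(\mathbf x)$ with $R$. Then $\varphi_d$ is multiplication by some $c\in\mathfrak m^N\subseteq(\mathbf y)$. The entries of the last differential of $K_\bullet(\mathbf x)$ are $\pm x_1,\dots,\pm x_d$, so $\operatorname{Ext}^d_R(R/(\mathbf x),R)$, the cokernel of its dual, is $R/(\mathbf x)$; in the same way $\operatorname{Ext}^d_R(R/(\mathbf y),R)=R/(\mathbf y)$. The map $\operatorname{Ext}^d_R(\alpha,R)\colon R/(\mathbf x)\to R/(\mathbf y)$ is induced by the dual of $\varphi_d$. It sends $1$ to $c$, so it is zero.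

\emph{The map $\operatorname{Ext}^d_R(\alpha,R)$ is not zero.} Here duality replaces the cancellation of $y$. Since $R$ is Gorenstein, induction on length gives $\operatorname{Ext}^i_R(M,R)=0$ for $i\ne d$ and every module $M$ of finite length. By the long exact sequence, $D=\operatorname{Ext}^d_R(-,R)$ is an exact contravariant functor on such modules, and $D(R/\mathfrak m)\ne0$. (By local duality \cite[\S3.5]{BH}, $D\cong\operatorname{Hom}_R(-,E)$ with $E$ the injective hull of $R/\mathfrak m$.) Factor $\alpha$ as a surjection $R/(\mathbf y)\to R/\mathfrak m$ followed by an injection $R/\mathfrak m\to R/(\mathbf x)$. Then $D(\alpha)$ is a surjection $D(R/(\mathbf x))\to D(R/\mathfrak m)$ followed by an injection $D(R/\mathfrak m)\to D(R/(\mathbf y))$, so $D(\alpha)\ne0$. This contradiction proves $\mathfrak m^N\subseteq(\mathbf x)$.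
\end{proof}

\begin{remark}
In $R_n$, Lemma~\ref{lem:strict} fails for the reduction $(x)$. We have $y^{b+1}=yz^n=x\cdot x^{n-1}z^{n-1}\in\mathfrak m^{b+1}\cap(x)$, but $x^{n-1}z^{n-1}\notin(y)\supseteq\mathfrak m^b$, so $y^{b+1}\notin x\mathfrak m^b$. This is the equation $yw=xc$ above with $w=y^b$, and division by $x$ lowers the order from $b+1$ to $2n-2$.
\end{remark}

\begin{proof}[Proof of Corollary~\ref{cor:sharp}]
(a) If $\dim R=0$, then $G$ has dimension $0$ and is Cohen--Macaulay. Let $R=Q/(f)$ with $(Q,\mathfrak n)$ regular local and $f\in\mathfrak n$. The ring $\operatorname{gr}_{\mathfrak n}(Q)$ is a polynomial ring over a field, which settles the case $f=0$. For $0\ne a\in Q$ let $a^*$ be its initial form, the class of $a$ in $\mathfrak n^j/\mathfrak n^{j+1}$ for the largest $j$ with $a\in\mathfrak n^j$. The kernel of $\operatorname{gr}_{\mathfrak n}(Q)\to G$ is generated by the initial forms of the nonzero elements of $(f)$, and $(af)^*=a^*f^*$ because $\operatorname{gr}_{\mathfrak n}(Q)$ is a domain. So for $f\ne0$ we get $G=\operatorname{gr}_{\mathfrak n}(Q)/(f^*)$, which is Cohen--Macaulay.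

Now let $R$ be Gorenstein of codimension at most $1$. By the Cohen structure theorem, $\widehat R=Q/I$ with $Q$ regular local and $\dim Q-\dim R\le1$. As $\widehat R$ is Cohen--Macaulay, the Auslander--Buchsbaum formula gives $\operatorname{pd}_Q(Q/I)\le1$, so $I$ is a free ideal of a domain, hence principal. Since $R$ and $\widehat R$ have the same associated graded ring, $G$ is Cohen--Macaulay and Theorem~\ref{thm:D} applies. So a counterexample has dimension at least $1$ and codimension at least $2$. The relations of $R_n$ lie in $(x,y,z)^2$, so $\mathfrak m$ needs three generators and $R_n$ has codimension $3-1=2$.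

(b) By Lemma~\ref{lem:gr}, $U_1,\dots,U_r$ is a regular sequence on $\operatorname{gr}_{\mathfrak m'}(R')$ of length $r=\dim R'-1$. By Theorem~\ref{thm:B} and \eqref{eq:ineq}, $\operatorname{gll}(R')\le b<\operatorname{gll}_{\mathrm{red}}(R')$, so the conclusion of Theorem~\ref{thm:D} fails for $R'$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Bartels}
Richard F. Bartels, \emph{Some properties of ideals in Cohen-Macaulay local rings}, arXiv:2410.11144 (2024).

\bibitem{BH}
Bruns and Herzog, \emph{Cohen--Macaulay Rings}.

\bibitem{Kunz}
Kunz, Proc. AMS 25 (1970).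

\bibitem{Matsumura}
Matsumura, \emph{Commutative Ring Theory}.

\end{thebibliography}
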